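# Sets of size $\omega_1$ in the homeomorphism group of $\omega^*$

## 1. Does the jump from closed to non-closed happen at $\omega_1$?

Let $\omega^*=\beta\omega\setminus\omega$ be the Čech–Stone remainder of the discrete space $\omega$, and let $H=\mathcal H(\omega^*)$ be the group of all homeomorphisms of $\omega^*$ with the compact-open topology. Two facts come with the question:

- all countable subsets of $H$ are closed and discrete;
- $H$ is crowded (it has no isolated points) and has density $\mathfrak c$, so it has subsets of size $\mathfrak c$ that are not discrete.

So small sets are closed and large sets need not be. The question, from Jan van Mill, "A universal $P$-group of weight $\aleph$", arXiv:2510.15855 (2025), is whether $\mathsf{ZFC}$ proves that $H$ has a subset of size $\omega_1$ that is not closed.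

The answer one would first guess is *yes*. An argument that handles countable sets is normally a construction in $\omega$ steps; with $\omega_1$ tasks it is overwhelmed, and a suitable list of $\omega_1$ homeomorphisms should defeat it. We test this guess on sets of size $1$, $\omega$ and $\mathfrak c$. Under $\mathsf{CH}$ it turns out to be right. It is nevertheless wrong as a statement about $\mathsf{ZFC}$: under $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$ every subset of $H$ of size at most $\omega_1$ is closed and discrete. The question is thus independent of $\mathsf{ZFC}$ (assuming, as always below, that $\mathsf{ZFC}$ is consistent). Afterwards we identify the cardinal that decides the matter for the trivial homeomorphisms.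

## 2. Clopen sets, stabilizers and cosets

For $A\subseteq\omega$ put $A^*=\overline A\setminus\omega$, the closure being taken in $\beta\omega$. The clopen subsets of $\omega^*$ are exactly the sets $A^*$, they form a base, $A^*=\emptyset$ iff $A$ is finite, and $A^*\subseteq B^*$ iff $A\setminus B$ is finite. We write $A\subseteq^*B$ for the latter and $A=^*B$ if $A$ and $B$ differ by a finite set. Call $A$ and $B$ almost disjoint if $A\cap B$ is finite.

Every finite clopen partition of $\omega^*$ has the form $\{P_0^*,\dots,P_{k-1}^*\}$ for a partition $\{P_i\}_{i<k}$ of $\omega$. Indeed, if the pieces are $A_0^*,\dots,A_{k-1}^*$, the sets $A_i$ are pairwise almost disjoint and their union is cofinite. Replace $A_i$ by $A_i\setminus\bigcup_{j<i}A_j$, which changes it by a finite set, and put the finitely many leftover points into the piece with index $0$. Conversely, a partition of $\omega$ gives a clopen partition of $\omega^*$, where we drop empty pieces $P_i^*$.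

For a finite clopen partition $\mathcal Z$ let
$$N(\mathcal Z)=\{f\in H: f(Z)=Z\text{ for every }Z\in\mathcal Z\},$$
and for a partition of $\omega$ write $N(P_0,\dots,P_{k-1})$ for $N(\{P_i^*\}_{i<k})$. Since $\omega^*$ is compact and zero-dimensional, the topology of $H$ is the group topology in which the sets $N(\mathcal Z)$ form a neighborhood base at the identity $e$. Each $N(\mathcal Z)$ is a subgroup, and it is open because it contains the coset $fN(\mathcal Z)$ of each of its elements $f$. Thus the cosets $xN(\mathcal Z)$ form a base of $H$. Also $H$ is Hausdorff. If $f\ne g$, then $u=f^{-1}g$ moves some point $x$; choose a clopen $Z$ with $x\in Z$ and $u(x)\notin Z$. Then $u(Z)\ne Z$, so $u\notin N$ for $N=N(\{Z,\omega^*\setminus Z\})$, and $fN$ and $gN$ are disjoint neighborhoods of $f$ and $g$.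

**Example.** Let $E$ and $O$ be the even and the odd numbers. The permutation of $\omega$ that swaps $4j$ and $4j+2$ for each $j$ induces a homeomorphism that lies in $N(E,O)$, because it maps $E$ onto $E$ and $O$ onto $O$. It is not $e$: it maps $\{4j:j\in\omega\}^*$ onto the disjoint set $\{4j+2:j\in\omega\}^*$.

**Definition.** A homeomorphism $f\in H$ is *trivial* if there is a bijection $\pi$ between cofinite subsets of $\omega$ with $f(A^*)=\pi[A\cap\mathrm{dom}\,\pi]^*$ for all $A\subseteq\omega$. We say that $\pi$ induces $f$. The set of trivial homeomorphisms is denoted by $T$.

Every such $\pi$ induces a homeomorphism: $A\mapsto\pi[A\cap\mathrm{dom}\,\pi]$ induces an automorphism of $\mathcal P(\omega)/fin$, and Stone duality turns automorphisms of this algebra into homeomorphisms of $\omega^*$. If $\pi$ and $\rho$ induce $f$ and $g$, then $\pi^{-1}$ induces $f^{-1}$, and $\rho\circ\pi$, defined on the cofinite set $\{n\in\mathrm{dom}\,\pi:\pi(n)\in\mathrm{dom}\,\rho\}$ and with cofinite range, induces $gf$. So $T$ is a subgroup of $H$.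

**Example.** The shift $n\mapsto n+1$, a bijection from $\omega$ onto $\omega\setminus\{0\}$, induces some $s\in T$. Since $s(E^*)=O^*$, we have $s\notin N(E,O)$.

To show that a set is closed and discrete we look at its quotients.

**Lemma 1.** Let $N$ be an open subgroup of $H$ and $A\subseteq H$ with $f^{-1}g\notin N$ for all distinct $f,g\in A$. Then $A$ is closed and discrete.

*Proof.* If $f,g\in xN$, then $f^{-1}g=(x^{-1}f)^{-1}(x^{-1}g)\in N$. So each coset $xN$ contains at most one point of $A$. Every point $x\in H$ therefore has a neighborhood, namely $xN$, that meets $A$ in at most one point. As $H$ is $T_1$, no point of $H$ is an accumulation point of $A$. $\square$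

**A test by hand.** Let $A=\{s^n:n\in\mathbb Z\}$, with $s$ the shift, and let $X$ be the set of squares. For $j\neq0$ only finitely many $n$ make $n^2+j$ a square, so $s^j(X^*)\cap X^*=\emptyset$, and $s^j\notin N(X,\omega\setminus X)$. This also shows that the powers of $s$ are distinct. The quotients of distinct members of $A$ are the $s^j$ with $j\ne0$, so by Lemma 1 this infinite set is closed and discrete. One set $X$ did all the work at once; that is what we want in general.

## 3. Countable sets: separating almost disjoint families

Here is a proof of the first of the given facts. It is the argument one would then try to stretch to $\omega_1$.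

**Lemma 2.** If $D\subseteq H\setminus\{e\}$ is countable, there is $X\subseteq\omega$ with $f(X^*)\neq X^*$ for all $f\in D$. Hence every countable subset of $H$ is closed and discrete.

*Proof.* We may assume that $D\ne\emptyset$. List $D$ as $\{f_n:n\in\omega\}$, with repetitions if needed.

**Step 1: a countable algebra that sees every $f_n$ move something.** Since $f_n\neq e$, there is an infinite $B_n\subseteq\omega$ with $f_n(B_n^*)\cap B_n^*=\emptyset$: take a point $x$ with $f_n(x)\ne x$ and a small clopen neighborhood of $x$. Let $\mathbb B$ be a countable algebra of clopen subsets of $\omega^*$ that contains all $B_n^*$, is closed under all $f_n$ and $f_n^{-1}$, and is atomless. It is obtained by closing off $\omega$ times, adding at each round for each nonempty element a nonempty proper clopen subset of it. Each $f_n$ acts on the ultrafilters of $\mathbb B$ by $z\mapsto f_n(z)=\{f_n(Z):Z\in z\}$.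

**Step 2: distinct ultrafilters.** We choose ultrafilters $z_n$ of $\mathbb B$ so that all $z_n$ and all $f_n(z_n)$ are distinct. At step $n$ take $z_n\ni B_n^*$. Then $f_n(z_n)$ contains $f_n(B_n^*)$, which is disjoint from $B_n^*$, so $f_n(z_n)\ne z_n$. We must also keep $z_n$ and $f_n(z_n)$ away from finitely many earlier ultrafilters. This excludes finitely many candidates for $z_n$, and infinitely many ultrafilters contain $B_n^*$ because $\mathbb B$ is atomless.

**Step 3: pseudo-intersections.** As $z_n$ is countable, there is an infinite $B_n'\subseteq\omega$ with $B_n'\subseteq^*A$ whenever $A^*\in z_n$. Let $C_n'$ be such that $f_n(B_n'^*)=C_n'^*$; it is infinite, and $C_n'\subseteq^*A$ whenever $A^*\in f_n(z_n)$. Distinct ultrafilters of $\mathbb B$ contain disjoint elements. So all the sets $B_n'$ and $C_m'$, with $n,m\in\omega$, are pairwise almost disjoint.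

**Step 4: separation.** Put $X=\bigcup_n\bigl(B_n'\setminus\bigcup_{m\le n}C_m'\bigr)$. Then $B_n'\subseteq^*X$, and $C_m'\cap X\subseteq\bigcup_{n<m}(B_n'\cap C_m')$ is finite. If $f_n(X^*)=X^*$, then $C_n'^*=f_n(B_n'^*)\subseteq X^*$, which is false because $C_n'$ is infinite and almost disjoint from $X$.

For the last sentence, let $A\subseteq H$ be countable and apply what we proved to $D=\{f^{-1}g:f\ne g\in A\}$. No element of $D$ lies in $N(X,\omega\setminus X)$, and Lemma 1 applies. $\square$

**Where this stops at $\omega_1$.** Step 3 asks for pseudo-intersections of filters with $\omega_1$ generators. Under $\mathsf{CH}$ such a filter may be a nonprincipal ultrafilter on $\omega$, and it has no pseudo-intersection $B$: for a splitting of $B$ into two infinite halves, the ultrafilter contains one of the halves or the complement of $B$, and $B$ is not almost contained in any of these three sets. Even if Step 3 can be repaired, Step 4 is blocked in $\mathsf{ZFC}$. Recall the classical theorem of Luzin: there is an almost disjoint family of $\omega_1$ infinite subsets of $\omega$ such that no $X$ almost contains uncountably many members while being almost disjoint from uncountably many other members.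 Split this family into two uncountable parts: no $X$ separates the parts. So almost disjointness of the $\omega_1$ sets $B'_\alpha$, $C'_\alpha$ alone does not give an $X$. The trouble is that Step 4 makes infinitely many decisions about $X$ for each single homeomorphism, all at once.

## 4. Sets of size $\mathfrak c$, and the guess under $\mathsf{CH}$

**Definition.** A *matching* is an infinite set of pairwise disjoint two-element subsets of $\omega$, called *edges*. For a matching $M$ let $\sigma_M$ be the involution of $\omega$ that swaps the two points of each edge and fixes all other points, and let $f_M\in T$ be the homeomorphism that it induces.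

For example, $\{\{4j,4j+2\}:j\in\omega\}$ is a matching, and its $f_M$ is the example in $N(E,O)$ above. In general
$$f_M\neq e. \tag{1}$$
For let $A$ contain one point of each edge. Then $A$ is infinite and $\sigma_M[A]\cap A=\emptyset$, so $f_M(A^*)$ is disjoint from the nonempty set $A^*$.

**Lemma 3.** $H$ is crowded and has a dense subset of size at most $\mathfrak c$.

*Proof.* Given a partition $\{P_i\}_{i<k}$ of $\omega$, some $P_i$ is infinite. Choose a matching $M$ whose edges are all contained in $P_i$. Then $\sigma_M[P_j]=P_j$ for all $j$, so $e\ne f_M\in N(P_0,\dots,P_{k-1})$. Hence $e$ is not isolated, and by homogeneity no point is. For the dense set, there are $\mathfrak c$ partitions $\mathcal Z$, and for each of them a coset $fN(\mathcal Z)$ is determined by the finite tuple $\langle f(Z):Z\in\mathcal Z\rangle$ of clopen sets, so $N(\mathcal Z)$ has at most $\mathfrak c$ cosets. Choose one point in each coset of each $N(\mathcal Z)$. Every nonempty open set contains such a coset, so the chosen set is dense. $\square$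

**Theorem 4.** Under $\mathsf{CH}$ there is a non-closed subset of $H$ of size $\omega_1$.

*Proof.* By Lemma 3 and $\mathsf{CH}$ there is a dense $D\subseteq H$ with $|D|\le\mathfrak c=\omega_1$. It is not countable: otherwise $D$ would be closed and discrete by Lemma 2, so $H=D$ would be discrete, but $H$ is crowded. So $|D|=\omega_1$. Let $d\in D$. Since $H$ is crowded and $T_1$, the set $D\setminus\{d\}$ is still dense: if $U$ is nonempty and open, then so is $U\setminus\{d\}$, and this set meets $D$. Now $D\setminus\{d\}$ has size $\omega_1$, and it is not closed because $d$ is in its closure. $\square$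

So the guess passes its first uncountable test. What can go wrong is that $\omega_1$ and $\mathfrak c$ may differ.

## 5. From a homeomorphism to a matching

If $f$ is induced by a bijection $\pi$, we need not put an infinite set into $X$ and its image outside $X$. It is enough that for infinitely many $n$ exactly one of $n,\pi(n)$ lies in $X$. Each of these is a *finite* decision about $X$, and at every finite stage all requirements are still open. We now make this precise, for a class that asks for a pointwise description of $f$ only on one infinite set.

**Definition.** Call $f\in H$ *good* if there are an infinite $A\subseteq\omega$ and an injection $h:A\to\omega$ with $h(n)\neq n$ for all $n\in A$ and $f(B^*)=h[B]^*$ for all $B\subseteq A$.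

For example, the shift is good, with $A=\omega$ and $h(n)=n+1$. The identity $e$ is not good: Lemma 6 below would give a matching such that every $X\subseteq\omega$ splits only finitely many of its edges, and an $X$ with one point from each edge refutes this.

**Lemma 5.** Every $f\in T\setminus\{e\}$ is good.

*Proof.* Let $\pi$ induce $f$ and put $A=\{n\in\mathrm{dom}\,\pi:\pi(n)\ne n\}$. If $A$ were finite, then $\pi[B\cap\mathrm{dom}\,\pi]=^*B$ for every $B\subseteq\omega$, so $f(B^*)=B^*$ for every $B$. As the clopen sets form a base of the Hausdorff space $\omega^*$, this would give $f=e$. So $A$ is infinite, and $h=\pi{\restriction}A$ is as required. $\square$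

**Lemma 6.** For every good $f$ there is a matching $M_f$ such that, whenever $\{P_i\}_{i<k}$ is a partition of $\omega$ and $f\in N(P_0,\dots,P_{k-1})$, all but finitely many edges of $M_f$ are contained in a single piece $P_i$ (where $i$ depends on the edge).

*Proof.* Let $A$ and $h$ witness that $f$ is good.

**Step 1: the matching.** For a finite $E\subseteq\omega$, all but finitely many $n\in A$ satisfy $n\notin E$ and $h(n)\notin E$, because $h$ is injective. So we can choose recursively $n_0,n_1,\dots\in A$ such that $\{n_j,h(n_j)\}$ is disjoint from all earlier pairs. Let $M_f=\{\{n_j,h(n_j)\}:j\in\omega\}$. Since $h(n_j)\ne n_j$, this is a matching.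

**Step 2: invariant pieces contain almost all edges.** Suppose that $f(P_i^*)=P_i^*$ for all $i<k$. Then
$$h[A\cap P_i]^*=f\bigl((A\cap P_i)^*\bigr)\subseteq f(P_i^*)=P_i^*,$$
so $h[A\cap P_i]\setminus P_i$ is finite. As $h$ is injective, $h(n)\in P_i$ for all but finitely many $n\in A\cap P_i$. There are only finitely many $i$, so for all but finitely many $n\in A$ the points $n$ and $h(n)$ lie in the same piece. $\square$

**Example.** For the shift one may take $n_j=2j$, which gives the matching $\{\{2j,2j+1\}:j\in\omega\}$. The partition $\{E,O\}$ splits every edge, so Lemma 6 shows again that $s\notin N(E,O)$.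

Say that $X\subseteq\omega$ *splits* an edge if exactly one endpoint lies in $X$. By Lemma 6, an $X$ that splits infinitely many edges of $M_f$ satisfies $f\notin N(X,\omega\setminus X)$, that is, $f(X^*)\ne X^*$. For one matching, the set of $x\in2^\omega$ that are constant on all but finitely many edges is meager: it is the union over $n$ of the closed sets of those $x$ that are constant on all edges with both endpoints $\geq n$, and each of these is nowhere dense. So for countably many good homeomorphisms the Baire category theorem gives one $X$ that works for all. For $\omega_1$ of them, Baire's theorem is not enough; under $\mathsf{CH}$, the space $2^\omega$ is the union of $\omega_1$ singletons, which are nowhere dense. But here a well-known axiom takes over.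

## 6. All sets of size $\omega_1$ are closed under $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$

Recall that $\mathsf{MA}_{\aleph_1}$ says: for every ccc poset and every family of at most $\aleph_1$ dense subsets there is a filter that meets all of them. We need it only for a countable poset, which is trivially ccc. Further, $\mathsf{OCA}$ says: if $X$ is a separable metric space and $[X]^2=K_0\cup K_1$ is a partition with $K_0$ open, then either there is an uncountable $Y\subseteq X$ with $[Y]^2\subseteq K_0$, or $X=\bigcup_nX_n$ with $[X_n]^2\subseteq K_1$ for every $n\in\omega$. Two theorems are cited.

**(V)** $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$ implies that every automorphism of $\mathcal P(\omega)/fin$ is trivial, that is, induced by a bijection between cofinite sets (B. Veličković, *OCA and automorphisms of $\mathcal P(\omega)/fin$*, Topology Appl. 49 (1993) 1–13). By Stone duality this says $H=T$.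

**(C)** $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$ is consistent relative to $\mathsf{ZFC}$, with no large cardinals needed (S. Todorčević, *Partition Problems in Topology*, Contemp. Math. 84, 1989, §8; see also Veličković's paper). It also follows from $\mathsf{PFA}$. That $\mathsf{PFA}$ implies $H=T$ is due to Shelah–Steprāns, Proc. AMS 104 (1988).

**Theorem 7.** Assume $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$. For every $A\subseteq H$ with $|A|\le\omega_1$ there is one clopen set $Z\subseteq\omega^*$ such that $f(Z)\neq g(Z)$ for all distinct $f,g\in A$. In particular every subset of $H$ of size $\le\omega_1$ is closed and discrete.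

*Proof.* **Step 1: pass to $\omega_1$ matchings.** By (V), $H=T$. The set $D=\{f^{-1}g:f\ne g\in A\}$ has size at most $\omega_1$ and does not contain $e$. By Lemma 5 all its members are good. Let $M_d$, for $d\in D$, be the matchings from Lemma 6.

**Step 2: find one $X$ that splits infinitely many edges of every $M_d$.** Consider the countable poset $2^{<\omega}$ of finite $0$-$1$ sequences, where longer sequences are stronger. For $d\in D$ and $n\in\omega$ let
$$D_{d,n}=\{s\in2^{<\omega}:\exists\{a,b\}\in M_d\ \ (n\le a,b<|s|\ \text{and}\ s(a)\neq s(b))\}.$$
This set is dense. Given $s$, all but finitely many edges of $M_d$ have both endpoints $\ge\max(n,|s|)$, because the edges are disjoint. Take such an edge $\{a,b\}$ and extend $s$ to a sequence of length greater than $a$ and $b$ that gives different values to $a$ and $b$. The sets $\{s:|s|\ge n\}$ are dense, too. Altogether we have at most $\omega_1$ dense sets, so by $\mathsf{MA}_{\aleph_1}$ a filter meets all of them. Its union is a function $x:\omega\to2$. Put $X=\{n:x(n)=1\}$. For all $d$ and $n$ the set $X$ splits an edge of $M_d$ whose endpoints are both $\ge n$, so $X$ splits infinitely many edges of $M_d$.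

**Step 3: read off $Z$.** Put $N=N(X,\omega\setminus X)$. If some $d\in D$ were in $N$, then by Lemma 6 all but finitely many edges of $M_d$ would lie inside $X$ or inside $\omega\setminus X$, contrary to Step 2. So $D\cap N=\emptyset$. A homeomorphism that fixes $X^*$ setwise also fixes its complement. Hence $f^{-1}g(X^*)\ne X^*$, that is, $g(X^*)\ne f(X^*)$, for all distinct $f,g\in A$. Take $Z=X^*$. By Lemma 1, $A$ is closed and discrete. $\square$

By (C), the same conclusion holds under $\mathsf{PFA}$.

**Theorem 8.** The statement "$\mathcal H(\omega^*)$ has a subset of cardinality $\omega_1$ that is not closed" is independent of $\mathsf{ZFC}$, assuming that $\mathsf{ZFC}$ is consistent. In particular, the answer to the question is no.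

*Proof.* By (C) and Theorem 7 it is consistent that all subsets of $H$ of size $\omega_1$ are closed, so $\mathsf{ZFC}$ does not prove the statement. As $\mathsf{CH}$ is consistent relative to $\mathsf{ZFC}$, Theorem 4 shows that $\mathsf{ZFC}$ does not refute it. $\square$

## 7. The cardinal $\tau$ of matchings that catch all colorings

Lemma 6 turns a homeomorphism into a matching, and $M\mapsto f_M$ goes the other way. So a purely combinatorial number about matchings should govern how large a non-closed set has to be.

**Definition.** A matching $M$ *catches* a coloring $c:\omega\to k$, with $k<\omega$, if $c$ is constant on all but finitely many edges of $M$. A family of matchings is *catching* if every coloring of $\omega$ with finitely many colors is caught by one of its members. Let $\tau$ be the least size of a catching family.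

For example, $M=\{\{2j,2j+1\}:j\in\omega\}$ does not catch the parity coloring, which is constant on no edge, but it catches the coloring of $n$ by the parity of $\lfloor n/2\rfloor$. The family of all matchings is catching, because some color class is infinite and contains a matching. So $\tau$ is well defined and $\tau\le\mathfrak c$.

**Definition.** For $G\in\{T,H\}$ let $\kappa(G)$ be the least size of a subset of $G$ that is not closed in $H$.

For an ideal $\mathcal I$ of subsets of $2^\omega$, $\mathrm{cov}(\mathcal I)$ is the least size of a subfamily of $\mathcal I$ that covers $2^\omega$. Let $\mathcal M$ and $\mathcal N$ be the ideals of meager and of null sets, and let $\mathcal E$ be the $\sigma$-ideal generated by the closed null sets. The reaping number $\mathfrak r$ is the least size of a family $\mathcal R$ of infinite subsets of $\omega$ such that for every $X\subseteq\omega$ there is $R\in\mathcal R$ with $R\setminus X$ or $R\cap X$ finite. The family of all infinite subsets of $\omega$ has this property, so $\mathfrak r\le\mathfrak c$.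

**Theorem 9** ($\mathsf{ZFC}$)**.**

1. $\kappa(G)$ is also the least size of a non-discrete subset of $G$. For $G=T$, it is also the least size of a subset of $T$ that is not closed in $T$.
2. $\kappa(T)=\tau$. Moreover, if $A\subseteq T$ and $|A|<\tau$, there is a finite clopen partition $\mathcal Z$ with $f^{-1}g\notin N(\mathcal Z)$ for all distinct $f,g\in A$. If $A$ is infinite and $|A|<\mathrm{cov}(\mathcal E)$, then $\mathcal Z$ can be taken with two pieces.
3. $\omega_1\le\kappa(H)\le\tau$. If every $f\in H\setminus\{e\}$ is good (in particular if $H=T$), then $\kappa(H)=\tau$, and every $A\subseteq H$ with $|A|<\tau$ satisfies the "moreover" clause in (2).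
4. $\max\{\mathrm{cov}(\mathcal M),\mathrm{cov}(\mathcal N)\}\le\mathrm{cov}(\mathcal E)\le\tau\le\mathfrak r$.

Consequently, in $\mathsf{ZFC}$, $T$ has a non-closed subset of size $\omega_1$ iff $\tau=\omega_1$. If all members of $H\setminus\{e\}$ are good, the same equivalence holds for $H$.

*Proof.* **Step 1: non-closed and non-discrete sets have the same least size (part 1).** If $A\subseteq G$ is not discrete, there is $a\in A\cap\overline{A\setminus\{a\}}$. Then $A\setminus\{a\}$ is not closed, not even in $G$, as $a\in G$; and its size is at most $|A|$.

Conversely, let $A\subseteq G$ be not closed in $H$ and let $g\in\overline A\setminus A$, where $g\in H$. Finite sets are closed, so $A$ is infinite. Put $B=\{a^{-1}b:a\ne b\in A\}$. Then $|B|\le|A|$, $e\notin B$, and $B\subseteq G$ since $G$ is a group. Let $N$ be an open subgroup. The open set $gN$ meets $A$ in infinitely many points, because $g\in\overline A\setminus A$ and $H$ is $T_1$. So there are $a\neq b$ in $A\cap gN$, and $a^{-1}b\in N\cap B$. Hence $e\in\overline B\setminus B$. Thus $B$ is not closed in $G$, and $B\cup\{e\}$ is a non-discrete subset of $G$ of size at most $|A|$.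

The two paragraphs show that $\kappa(G)$ equals the least size of a non-discrete subset of $G$. For $G=T$, a subset of $T$ that is not closed in $T$ is not closed in $H$, so its size is at least $\kappa(T)$; and the set $B$ obtained from a non-closed $A\subseteq T$ of size $\kappa(T)$ is not closed in $T$ and has size at most $\kappa(T)$. (That $\kappa(G)$ exists will follow from Step 4.)

**Step 2: lower bounds for $\tau$ from covering numbers (first two inequalities of part 4).** If $\mathcal I\subseteq\mathcal J$ are ideals, then $\mathrm{cov}(\mathcal J)\le\mathrm{cov}(\mathcal I)$, since a cover by members of $\mathcal I$ is a cover by members of $\mathcal J$. A closed null set is nowhere dense, because nonempty open sets have positive measure. So $\mathcal E\subseteq\mathcal M\cap\mathcal N$, and the first inequality follows. For a matching $M=\{m_j:j\in\omega\}$ let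
$$F_M=\bigcup_n\{x\in2^\omega:x\text{ is constant on }m_j\text{ for all }j\ge n\}. \tag{2}$$
Each set in the union is closed. It is null: the edges are disjoint, so the events "$x$ is constant on $m_j$" are independent, each has probability $\frac12$, and all with $j\ge n$ have to occur. So $F_M\in\mathcal E$. Note that $F_M$ is the set of $2$-colorings caught by $M$. If $\mathcal F$ is a family of fewer than $\mathrm{cov}(\mathcal E)$ matchings, there is $x\in2^\omega$ outside all $F_M$ with $M\in\mathcal F$, and no member of $\mathcal F$ catches $x$; so $\mathcal F$ is not catching. Hence $\mathrm{cov}(\mathcal E)\le\tau$. By the Baire category theorem, $\tau\ge\mathrm{cov}(\mathcal E)\ge\mathrm{cov}(\mathcal M)\ge\omega_1$.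

**Step 3: a catching family from a reaping family (last inequality of part 4).** A reaping family decides about one set at a time; we iterate it to treat several color classes. Let $\mathcal R$ be as in the definition of $\mathfrak r$ with $|\mathcal R|=\mathfrak r$. For an infinite $R$ let $e_R:\omega\to R$ be its increasing enumeration. Put $\mathcal R_0=\{\omega\}$ and
$$\mathcal R_{m+1}=\{e_R[S]:R\in\mathcal R_m,\ S\in\mathcal R\}.$$
Let $\{P_i\}_{i<k}$ be a partition of $\omega$. Start with $R_0=\omega$. Given $R_m\in\mathcal R_m$ with $m<k$, apply the property of $\mathcal R$ to $X=e_{R_m}^{-1}[P_m]$: there is $S\in\mathcal R$ with $S\setminus X$ or $S\cap X$ finite. Put $R_{m+1}=e_{R_m}[S]\in\mathcal R_{m+1}$. Then $R_{m+1}\setminus P_m=e_{R_m}[S\setminus X]$ and $R_{m+1}\cap P_m=e_{R_m}[S\cap X]$, so one of these two sets is finite. Since $R_{m+1}\subseteq R_m$, earlier decisions persist. So $R_k$ is almost contained in or almost disjoint from every $P_i$. As $R_k$ is infinite, it has infinite intersection with some $P_i$, and so $R_k\setminus P_i$ is finite for this $i$.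

For each $R\in\bigcup_m\mathcal R_m$ consider the matching that pairs $e_R(2j)$ with $e_R(2j+1)$ for all $j$. By the above, for every coloring one of these matchings has almost all its edges in a single color class, so they form a catching family. By Step 2 a catching family is uncountable, so $\mathcal R$ cannot be finite (else all $\mathcal R_m$ would be finite and the family countable). Thus the family has size at most $\mathfrak r\cdot\aleph_0=\mathfrak r$, and $\tau\le\mathfrak r$.

**Step 4: a non-closed set of size at most $\tau$ (upper bound in parts 2 and 3).** Let $\mathcal F$ be a catching family of size $\tau$. By (1), $e\notin\{f_M:M\in\mathcal F\}$. Given a partition $\{P_i\}_{i<k}$ of $\omega$, let $c$ be the coloring with classes $P_i$ and let $M\in\mathcal F$ catch $c$. Almost every edge of $M$ lies inside one class, so $\sigma_M[P_i]=^*P_i$ for every $i$, and $f_M\in N(P_0,\dots,P_{k-1})$. Hence $e$ is in the closure of $\{f_M:M\in\mathcal F\}\subseteq T$, and this set is not closed. So $\kappa(T)\le\tau$. Every subset of $T$ is a subset of $H$, so $\kappa(H)\le\kappa(T)\le\tau$. Finally $\kappa(H)\ge\omega_1$, since countable subsets of $H$ are closed (Lemma 2).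

**Step 5: smaller sets of good quotients are uniformly separated (lower bound in parts 2 and 3).** Let $A\subseteq H$ with $|A|<\tau$, and assume that all elements of $D=\{f^{-1}g:f\neq g\in A\}$ are good. By Lemma 5 this holds automatically if $A\subseteq T$; it also holds if every member of $H\setminus\{e\}$ is good. If $A$ is finite, so is $D$; if $A$ is infinite, $|D|\le|A|$. As $\tau$ is uncountable, $|D|<\tau$ in both cases. So $\{M_d:d\in D\}$, with $M_d$ from Lemma 6, is not catching. Hence there is a coloring with classes $\{P_i\}_{i<k}$ that is non-constant on infinitely many edges of every $M_d$. By Lemma 6, $D\cap N(P_0,\dots,P_{k-1})=\emptyset$, and $\mathcal Z=\{P_i^*\}_{i<k}$ (without empty pieces) is as wanted. If $A$ is infinite and $|A|<\mathrm{cov}(\mathcal E)$, then $|D|\le|A|<\mathrm{cov}(\mathcal E)$, so by Step 2 there is a $2$-coloring $x$ outside all the sets $F_{M_d}$; the partition given by $x$ has two pieces, both infinite because infinitely many edges are split. This is the "moreover" clause. By Lemma 1, $A$ is closed and discrete.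

So no subset of $T$ of size less than $\tau$ fails to be closed, that is, $\kappa(T)\ge\tau$; with Step 4, $\kappa(T)=\tau$. In the same way $\kappa(H)=\tau$ if every member of $H\setminus\{e\}$ is good.

**Step 6: the equivalences.** If $T$ has a non-closed subset of size $\omega_1$, then $\tau=\kappa(T)\le\omega_1$, and $\tau\ge\omega_1$ by Step 2. If $\tau=\omega_1$, then $\kappa(T)=\omega_1$ is the size of some non-closed subset of $T$. If all members of $H\setminus\{e\}$ are good, the same reasoning works with $\kappa(H)=\tau$. $\square$

## 8. $\tau=\mathfrak c$ under $\mathsf{OCA}+\mathsf{MA}$, and $\tau=\omega_1$ in the Laver model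

**Corollary 10.**

(a) Under $\mathsf{OCA}+\mathsf{MA}$, $\kappa(H)=\mathfrak c$: every subset of $H$ of size $<\mathfrak c$ is closed and discrete, and this is optimal.

(b) $\tau=\omega_1$ implies, in $\mathsf{ZFC}$, that $H$ has a non-closed set of size $\omega_1$. This holds whenever $\mathfrak r=\omega_1$. It also holds in the Laver model, where $\mathfrak b=\mathfrak r=\mathfrak c=\omega_2$. So neither $\neg\mathsf{CH}$ nor $\mathfrak b=\mathfrak r=\mathfrak c=\omega_2$ suffices for all subsets of size $\omega_1$ to be closed.

*Proof of (a).* **Step 1: $\mathsf{OCA}$ refutes $\mathsf{CH}$, so that $\mathsf{MA}$ includes $\mathsf{MA}_{\aleph_1}$.** Suppose $\mathsf{CH}$. A monotone function $\mathbb R\to[-\infty,\infty]$ is determined by its values at the rationals and at its countably many points of discontinuity, so there are $\mathfrak c$ such functions. List them as $\{g_\alpha:\alpha<\omega_1\}$, and list $\mathbb R$ as $\{x_\alpha:\alpha<\omega_1\}$ without repetitions. Choose recursively a real $y_\alpha\notin\{g_\beta(x_\alpha):\beta\le\alpha\}\cup\{y_\beta:\beta<\alpha\}$. Let $X=\{(x_\alpha,y_\alpha):\alpha<\omega_1\}\subseteq\mathbb R^2$. Each $g_\beta$ contains only countably many points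 of $X$ in its graph, namely some with $\alpha<\beta$. Let $K_0$ be the set of pairs $\{(x,y),(x',y')\}$ in $[X]^2$ with $(x-x')(y-y')>0$, and $K_1=[X]^2\setminus K_0$. Then $K_0$ is open, and pairs in $K_1$ satisfy $(x-x')(y-y')<0$ since both coordinates are different. By $\mathsf{OCA}$ there is an uncountable $Y\subseteq X$ with $[Y]^2\subseteq K_0$ or $[Y]^2\subseteq K_1$ (in the second alternative of $\mathsf{OCA}$ one of the countably many sets is uncountable). So $Y$ is the graph of a monotone partial function. A nondecreasing partial function $g$ extends to the nondecreasing function $x\mapsto\sup\{g(y):y\in\mathrm{dom}\,g,\ y\le x\}$ from $\mathbb R$ to $[-\infty,\infty]$, with $\sup\emptyset=-\infty$; in the nonincreasing case extend $-g$ in this way and change the sign. So some $g_\beta$ contains uncountably many points of $X$ in its graph, a contradiction. Hence $\mathfrak c>\omega_1$, and $\mathsf{MA}$, which concerns all families of fewer than $\mathfrak c$ dense sets, gives $\mathsf{MA}_{\aleph_1}$.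

**Step 2: $\mathsf{MA}$ gives $\mathrm{cov}(\mathcal M)=\mathfrak c$.** Singletons are meager, so $\mathrm{cov}(\mathcal M)\le\mathfrak c$. Consider fewer than $\mathfrak c$ meager sets. Each is covered by countably many closed nowhere dense sets; this gives in all fewer than $\mathfrak c$ closed nowhere dense sets $F$. For each of them $\{s\in2^{<\omega}:\text{no element of }F\text{ extends }s\}$ is dense in $2^{<\omega}$. A filter that meets these sets and all sets $\{s:|s|\ge n\}$ has as its union a point of $2^\omega$ outside all $F$. So the meager sets do not cover $2^\omega$.

**Step 3: conclusion.** By Step 1 and (V), $H=T$. By Theorem 9(4),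
$$\mathfrak c=\mathrm{cov}(\mathcal M)\le\tau\le\mathfrak r\le\mathfrak c,$$
so $\kappa(H)=\tau=\mathfrak c$ by Theorem 9(3). Sets of size $<\mathfrak c$ are closed by the definition of $\kappa(H)$ and discrete by Theorem 9(1), and some set of size $\mathfrak c$ is not closed. $\square$

*Proof of (b).* If $\tau=\omega_1$, then $\omega_1\le\kappa(H)\le\tau=\omega_1$ by Theorem 9(3), so there is a non-closed subset of $H$ of size $\omega_1$. If $\mathfrak r=\omega_1$, then $\omega_1\le\tau\le\mathfrak r=\omega_1$ by Theorem 9(4).

The Laver model is obtained by the countable support iteration of length $\omega_2$ of Laver forcing over a model $V$ of $\mathsf{CH}$. We use the following standard facts. In the extension $\mathfrak b=\mathfrak c=\omega_2$. In $\mathsf{ZFC}$, $\mathfrak b\le\mathfrak r$ (A. Blass, *Combinatorial cardinal characteristics of the continuum*, Handbook of Set Theory); as $\mathfrak r\le\mathfrak c$, this yields $\mathfrak r=\omega_2$. And the extension has the Laver property over $V$ (T. Bartoszyński, H. Judah, *Set Theory: On the Structure of the Real Line*, Ch. 7): if a function $g$ on $\omega$ in the extension is bounded by a function of $V$, there is $\langle S_n\rangle_n\in V$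 with $|S_n|\le2^n$ and $g(n)\in S_n$ for all $n$. We show that the matchings that lie in $V$ form a catching family in the extension.

**Step 1: guess a coloring on long intervals.** In $V$, partition $\omega$ into consecutive intervals $I_n$ with $|I_n|=(n+2)^{2^n}+1$. Let $c:\omega\to k$ be a coloring in the extension, with $k\ge1$. The set $k^{I_n}$ of functions $I_n\to k$ is finite, so it is the same in $V$ and in the extension. Code its elements in $V$ by the numbers below $k^{|I_n|}$. Under this coding $n\mapsto c{\restriction}I_n$ becomes a function bounded by a function of $V$. The Laver property gives $\langle S_n\rangle_n\in V$ with $S_n\subseteq k^{I_n}$, $|S_n|\le2^n$ and $c{\restriction}I_n\in S_n$ for all $n$.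

**Step 2: pigeonhole, inside $V$.** Let $n\ge k$. The map $I_n\to k^{S_n}$ that sends $a$ to $\langle s(a):s\in S_n\rangle$ is not injective, because $k^{|S_n|}\le k^{2^n}\le(n+2)^{2^n}<|I_n|$. So in $V$ we can choose distinct $a_n,b_n\in I_n$ with $s(a_n)=s(b_n)$ for all $s\in S_n$. The matching $M=\{\{a_n,b_n\}:n\ge k\}$ lies in $V$.

**Step 3: this matching catches $c$.** For $n\ge k$ we have $c{\restriction}I_n\in S_n$, so $c(a_n)=c(b_n)$. Thus $c$ is constant on all edges of $M$.

Since $V$ satisfies $\mathsf{CH}$, it has $\omega_1^V$ matchings, and in the extension this set has size at most $\omega_1$. So $\tau\le\omega_1$, and $\tau=\omega_1$ by Theorem 9(4). By the first paragraph, $H$ has a non-closed set of size $\omega_1$ in the Laver model. There $\mathfrak b=\mathfrak r=\mathfrak c=\omega_2$ and $\mathsf{CH}$ fails, which gives the last sentence of (b). $\square$
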